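\title{Spectral gaps at arbitrarily high energies on manifolds with Ricci curvature bounded below and infinite volume}

\begin{abstract}
We show that a complete Riemannian manifold with $\operatorname{Ric}\ge-(n-1)$ and infinite volume need not have a half-line in the spectrum of its Laplacian. In every dimension $n\ge2$ we construct examples, even with $|\sec|\le1$, whose essential spectrum has infinitely many gaps tending to $+\infty$. They are warped products of a line and a torus whose fibers shrink so slowly that the volume is infinite, and their essential spectrum is the spectrum of a Hill operator. Under the lower Ricci bound alone the lengths of the gaps can converge to a positive constant. In the other direction, on every complete noncompact manifold with $\operatorname{Ric}\ge-(n-1)$ the essential spectrum comes within $C(n)\lambda^{3/4}$ of every $\lambda\ge1$.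
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $(M^n,g)$ be a connected, complete Riemannian manifold without boundary, $n\ge2$. The Laplace--Beltrami operator $\Delta$ on $C_c^\infty(M)$ has a unique self-adjoint extension to $L^2(M)$, again denoted by $\Delta$, and we write $\sigma(M)\subset[0,\infty)$ for the spectrum of $-\Delta$. The inequality $\operatorname{Ric}\ge-(n-1)$ means $\operatorname{Ric}\ge-(n-1)g$ as quadratic forms. The following question is taken from \cite{MRSV}.

\medskip
\noindent\textbf{Question.} \emph{If $\operatorname{Ric}\ge-(n-1)$ and $\operatorname{vol}(M)=\infty$, is there $c=c(n,M)$ with $[c,\infty)\subset\sigma(M)$?}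
\medskip

The model spaces suggest a positive answer. Let $\rho$ be the distance from a point. Where $\rho$ is smooth, $|\nabla\rho|=1$ and so $\Delta F(\rho)=F''(\rho)+F'(\rho)\Delta\rho$. If $\Delta\rho$ were a constant $2b$, the radial wave $F(\rho)=e^{(-b+is)\rho}$ would satisfy $-\Delta F=(b^2+s^2)F$ for every real $s$. In $\mathbb R^n$ one has $\Delta\rho=(n-1)/\rho\to0$, and in hyperbolic space $\Delta\rho=(n-1)\coth\rho\to n-1$. Cutting the wave off to an annulus $R\le\rho\le R+L$ and letting first $R\to\infty$ and then $L\to\infty$ produces approximate eigenfunctions, so that $[b^2,\infty)\subset\sigma(M)$ with $b=0$ and $b=(n-1)/2$ respectively. In the Question, infinite volume excludes compact manifolds, whose spectrum is discrete, and the Ricci bound controls $\Delta\rho$ from above, so one may hope that radial waves of high frequency always survive. The weak point is that a bound on $\Delta\rho$ does not make it converge. It may oscillate periodically, and waves in a periodic medium have forbidden frequencies.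

The \emph{essential spectrum} $\sigma_{\mathrm{ess}}(M)$ is the closed set of points of $\sigma(M)$ that are not isolated eigenvalues of finite multiplicity. A \emph{gap} is a bounded connected component of $\mathbb R\setminus\sigma_{\mathrm{ess}}(M)$. The Question is really about the essential spectrum:
\begin{equation}\label{eq:interval}
\text{a nonempty open interval $J$ with $J\cap\sigma_{\mathrm{ess}}(M)=\emptyset$ is not contained in $\sigma(M)$,}
\end{equation}
because a point of $J\cap\sigma(M)$ is isolated in $\sigma(M)$, so that the nearby points of $J$ are not in $\sigma(M)$.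

The answer to the Question is negative in every dimension. Throughout, $\mathbb T^{n-1}=(\mathbb R/2\pi\mathbb Z)^{n-1}$ carries its flat metric $g_{\mathbb T}$.

\begin{theorem}\label{thm:main}
Let $n\ge2$.
\begin{itemize}
\item[(a)] Let $p>0$ be smooth and periodic on $\mathbb R$. Let $\omega:\mathbb R\to(0,1]$ be smooth with $\omega(0)=1$, $\int_{\mathbb R}\omega=\infty$, and $\omega\to0$, $\omega'/\omega\to0$, $\omega''/\omega\to0$ at $\pm\infty$; for example $\omega=(1+t^2)^{-\alpha/2}$ with $0<\alpha\le1$. Then $M=\mathbb R\times\mathbb T^{n-1}$ with the metric $g=dt^2+f^2g_{\mathbb T}$, $f=(p^2\omega)^{1/(n-1)}$, is complete, has bounded sectional curvature and infinite volume, and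
\[
\sigma_{\mathrm{ess}}(M)=\sigma\Big(-\frac{d^2}{dt^2}+\frac{p''}{p}\Big).
\]
\item[(b)] For a suitable $p$, after multiplying $g$ by a constant, one has $|\sec|\le1$ (so $\operatorname{Ric}\ge-(n-1)$), $\operatorname{vol}(M)=\infty$, and there are nonempty open intervals $J_1,J_2,\dots$ tending to $+\infty$ with $J_j\cap\sigma_{\mathrm{ess}}(M)=\emptyset$. Hence no half-line $[c,\infty)$ is contained in $\sigma(M)$.
\end{itemize}
\end{theorem}

If only the lower Ricci bound is required, the gaps need not even shrink.

\begin{theorem}\label{thm:fixed}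
For every $n\ge2$ there is a complete $M^n$ with $\operatorname{Ric}\ge-(n-1)$ and $\operatorname{vol}(M)=\infty$ such that $\sigma_{\mathrm{ess}}(M)$ has infinitely many gaps, tending to $+\infty$, whose lengths converge to a positive constant.
\end{theorem}

The radial waves still give the following.

\begin{theorem}\label{thm:upper}
There is $C=C(n)$ such that for every complete, noncompact, connected $M^n$ with $\operatorname{Ric}\ge-(n-1)$ and every $\lambda\ge1$,
\[
\sigma_{\mathrm{ess}}(M)\cap[\lambda-C\lambda^{3/4},\,\lambda+C\lambda^{3/4}]\neq\emptyset .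
\]
\end{theorem}

There is no volume hypothesis in Theorem~\ref{thm:upper}, and we do not claim that the exponent $3/4$ is optimal. The theorem says that a gap with midpoint $\lambda\ge1$ has length at most $2C\lambda^{3/4}$ and that $\sigma_{\mathrm{ess}}(M)$ is unbounded. A counterexample to the Question therefore cannot have discrete spectrum at high energies. It must have infinitely many gaps tending to $+\infty$, as in Theorems~\ref{thm:main} and~\ref{thm:fixed}.

Section~\ref{sec:background} collects the facts from spectral theory that we use. Section~\ref{sec:warped} shows the mechanism on three surfaces and reduces the essential spectrum of the warped products to a periodic problem on the line. Sections~\ref{sec:mathieu}, \ref{sec:corners} and~\ref{sec:upper} prove the three theorems; Section~\ref{sec:upper} needs only Section~\ref{sec:background}.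

\section{Background from spectral theory}\label{sec:background}

Inner products are linear in the first argument. Let $H\ge0$ be self-adjoint, with spectral projections $E_H(J)$, $J\subset\mathbb R$. We use the following textbook facts.

\begin{itemize}
\item[(S1)] $\lambda\in\sigma(H)$ if and only if $E_H((\lambda-\varepsilon,\lambda+\varepsilon))\ne0$ for all $\varepsilon>0$, if and only if there are $w_j\in D(H)$ with $\|(H-\lambda)w_j\|/\|w_j\|\to0$. Moreover $\lambda\in\sigma_{\mathrm{ess}}(H)$ if and only if these projections have infinite rank for all $\varepsilon>0$. If a compact interval $J$ does not meet $\sigma_{\mathrm{ess}}(H)$, then $E_H(J)$ has finite rank.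
\item[(S2)] (Weyl's theorem.) If $H_1,H_2\ge0$ and $(H_1+1)^{-1}-(H_2+1)^{-1}$ is compact, then $\sigma_{\mathrm{ess}}(H_1)=\sigma_{\mathrm{ess}}(H_2)$.
\item[(S3)] (Forms.) A closed, densely defined form $Q\ge0$ determines $H$ as follows: $w\in D(H)$ and $Hw=x$ if and only if $w\in D(Q)$ and $Q(w,v)=\langle x,v\rangle$ for all $v\in D(Q)$. Then $D(Q)=D(H^{1/2})$ and $Q(w,v)=\langle H^{1/2}w,H^{1/2}v\rangle$. If $H$ is essentially self-adjoint on $D_0$, then $Q$ is the closure of $\langle Hw,w\rangle$ from $D_0$. If the \emph{form ball} $\{w: Q(w,w)+\|w\|^2\le1\}$ is precompact, then $H$ has compact resolvent, and $E_H(J)$ has finite rank for bounded $J$.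
\item[(S4)] (Direct sums.) If $H=\bigoplus_kH_k$, then $E_H(J)=\bigoplus_kE_{H_k}(J)$, so $\sigma(H_k)\subset\sigma(H)$. If $\inf\sigma(H_k)\to\infty$ and every $H_k$ with $k\ne0$ has compact resolvent, then a bounded $J$ sees finitely many $k$, and those with $k\neq0$ contribute finite rank; by (S1), $\sigma_{\mathrm{ess}}(H)=\sigma_{\mathrm{ess}}(H_0)$.
\item[(S5)] (Rellich's theorem on the line.) The inclusion $H^1([-R,R])\to L^2([-R,R])$ is compact. Hence a bounded subset of $H^1(\mathbb R)$ on which $\int_{|t|>R}|w|^2\to0$ uniformly as $R\to\infty$ is precompact in $L^2(\mathbb R)$.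
\end{itemize}

\subsection*{Hill operators} A \emph{Hill operator} is $-\frac{d^2}{dt^2}+q$ on $H^2(\mathbb R)\subset L^2(\mathbb R)$, with $q$ real, smooth and $T$-periodic. We recall the result of Floquet theory \cite{MW}, \cite[\S XIII.16]{RS}. Let $\lambda_0\le\lambda_1\le\cdots\to\infty$ be the eigenvalues, with multiplicity, of $-\frac{d^2}{dt^2}+q$ on $2T$-periodic functions. Then
\begin{equation}\label{eq:floquet}
\lambda_0<\lambda_1\le\lambda_2<\lambda_3\le\lambda_4<\cdots,\qquad
\sigma\Big(-\frac{d^2}{dt^2}+q\Big)=[\lambda_0,\infty)\setminus\bigcup_{j\ge1}(\lambda_{2j-1},\lambda_{2j}).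
\end{equation}
The eigenvalue $\lambda_0$ has a positive smooth $T$-periodic eigenfunction, the \emph{ground state}. The $j$-th gap $(\lambda_{2j-1},\lambda_{2j})$ is empty only if all solutions of $y''+(\lambda-q)y=0$ with $\lambda=\lambda_{2j-1}=\lambda_{2j}$ are $T$-periodic, or all are $T$-antiperiodic, that is, $y(t+T)=-y(t)$.

For a constant potential $q=c$ one has $\lambda_0=c$ and $\lambda_{2j-1}=\lambda_{2j}=c+(\pi j/T)^2$, with eigenfunctions $e^{\pm i\pi jt/T}$, and all gaps are empty. The min--max principle moves each $\lambda_i$ by at most $\sup|q-c|$ when $c$ is replaced by $q$. Therefore,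
\begin{equation}\label{eq:minmax}
\text{if $|q-c|\le\varepsilon$, then $\lambda_0\le c+\varepsilon$ and the $j$-th gap lies within $\varepsilon$ of $c+(\pi j/T)^2$.}
\end{equation}
First-order perturbation theory indicates which gaps open. Let $\hat q_j=T^{-1}\int_0^Tq(t)e^{-2\pi ijt/T}dt$. On the span of $e^{\pm i\pi jt/T}$, multiplication by $q$ followed by orthogonal projection has diagonal entries $\hat q_0$ and off-diagonal entries $\hat q_j,\overline{\hat q_j}$, hence eigenvalues $\hat q_0\pm|\hat q_j|$. This predicts a $j$-th gap near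
\begin{equation}\label{eq:heuristic}
\big((\pi j/T)^2+\hat q_0-|\hat q_j|,\ (\pi j/T)^2+\hat q_0+|\hat q_j|\big).
\end{equation}
We use \eqref{eq:heuristic} only as a guide, never in a proof.

\section{Warped products over the line}\label{sec:warped}

\subsection{Geometry}
Let $f>0$ be smooth on $\mathbb R$, and let $M_f=\mathbb R\times\mathbb T^{n-1}$ with $g=dt^2+f(t)^2g_{\mathbb T}$. Put
\[
\varphi=f^{(n-1)/2},\qquad \gamma=\frac{\varphi'}{\varphi}.
\]
The volume form is $\varphi^2\,dt\,dx$, so $\operatorname{vol}(M_f)=(2\pi)^{n-1}\int_{\mathbb R}\varphi^2\,dt$, and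
\begin{equation}\label{eq:laplacian}
\Delta u=\varphi^{-2}\partial_t(\varphi^2\partial_tu)+f^{-2}\Delta_{\mathbb T}u .
\end{equation}
In particular $\Delta t=2\gamma$: the function $2\gamma$ plays the role of $\Delta\rho$ in Section~\ref{sec:intro}, and we are free to prescribe it. The function $t$ is $1$-Lipschitz, so bounded sets lie in compact sets $[-R,R]\times\mathbb T^{n-1}$, and $M_f$ is complete by the Hopf--Rinow theorem.

In the orthonormal frame $e_1=\partial_t$, $e_i=f^{-1}\partial_{x_i}$ the curvature operator of a warped product with flat fiber is diagonal, with eigenvalue $-f''/f$ on $e_1\wedge e_i$ and, when $n\ge3$, eigenvalue $-(f'/f)^2$ on $e_i\wedge e_j$. Every sectional curvature is a convex combination of these eigenvalues. The Ricci tensor is diagonal in the same frame, with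
\[
\operatorname{Ric}(e_1,e_1)=-(n-1)\frac{f''}f,\qquad \operatorname{Ric}(e_i,e_i)=-\frac{f''}f-(n-2)\Big(\frac{f'}f\Big)^2 .
\]
Since $f=\varphi^{2/(n-1)}$ and $f''/f=(f'/f)'+(f'/f)^2$,
\begin{equation}\label{eq:curv}
\frac{f'}f=\frac{2\gamma}{n-1},\qquad\frac{f''}f=\frac{2\gamma'}{n-1}+\frac{4\gamma^2}{(n-1)^2}.
\end{equation}
Two consequences will be used. If $\gamma$ and $\gamma'$ are bounded, then $|\sec|\le\kappa^2$ for some $\kappa>0$. If $\gamma$ is bounded and $\gamma'$ is only bounded \emph{above}, then $f''/f\le\kappa^2$ and $(f'/f)^2\le\kappa^2$ for some $\kappa>0$, and $\operatorname{Ric}\ge-(n-1)\kappa^2g$. Replacing $g$ by $\kappa^2g$ divides the sectional curvatures and the spectrum by $\kappa^2$ and leaves the tensor $\operatorname{Ric}$ unchanged. It turns these bounds into $|\sec|\le1$ and $\operatorname{Ric}\ge-(n-1)$ respectively, and it preserves completeness and infinite volume.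

\subsection{Separation of variables}

\begin{lemma}\label{lem:sep}
For $k\in\mathbb Z^{n-1}$ the operator
\[
H_kw=-w''+(\gamma'+\gamma^2)w+|k|^2f^{-2}w
\]
is essentially self-adjoint on $C_c^\infty(\mathbb R)\subset L^2(\mathbb R,dt)$. Its closure, again denoted by $H_k$, has as its form the closure from $C_c^\infty(\mathbb R)$ of
\begin{equation}\label{eq:form}
Q_k(w,w)=\int_{\mathbb R}|w'-\gamma w|^2+|k|^2f^{-2}|w|^2\,dt,
\end{equation}
and $-\Delta$ on $M_f$ is unitarily equivalent to $\bigoplus_kH_k$.
\end{lemma}

\begin{proof}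
The map $u\mapsto\varphi u$ is unitary from $L^2(M_f)$ onto $L^2(\mathbb R\times\mathbb T^{n-1},dt\,dx)$. Let $u=\varphi^{-1}w(t)e^{ik\cdot x}$ with $w\in C_c^\infty(\mathbb R)$. From $\varphi^2(w/\varphi)'=\varphi w'-\varphi'w$ we get $(\varphi^2(w/\varphi)')'=\varphi w''-\varphi''w$, and $\varphi''/\varphi=\gamma'+\gamma^2$. So \eqref{eq:laplacian} gives $-\Delta u=\varphi^{-1}(H_kw)e^{ik\cdot x}$. Integration by parts gives $\int\gamma'|w|^2=-2\operatorname{Re}\int\gamma w'\bar w$, hence $\langle H_kw,w\rangle=Q_k(w,w)$.

Let $P_k$ be the orthogonal projection of $L^2(M_f)$ onto the functions of the form $a(t)e^{ik\cdot x}$. It is given by a Fourier coefficient in $x$, so it preserves $C_c^\infty(M_f)$, commutes with $\Delta$ there, and maps $C_c^\infty(M_f)$ onto the set of functions $u$ above. Let $u\in D(\Delta)$. By essential self-adjointness there are $u_j\in C_c^\infty(M_f)$ with $u_j\to u$ and $\Delta u_j\to\Delta u$. Then $P_ku_j\to P_ku$ and $\Delta P_ku_j=P_k\Delta u_j\to P_k\Delta u$. Thus $P_ku\in D(\Delta)$ and $\Delta P_ku=P_k\Delta u$, so $P_k$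 reduces $\Delta$; the same approximation shows that $P_kC_c^\infty(M_f)$ is a core for the part of $-\Delta$ in the range of $P_k$. That part is self-adjoint and corresponds to the closure of $H_k$. The statement about the form is (S3).
\end{proof}

\subsection{Three surfaces}
Let $n=2$, so that $f=\varphi^2$, the Gauss curvature is $-f''/f$, the area is $2\pi\int f$, and $H_k=-\frac{d^2}{dt^2}+V_k$ with $V_k=\varphi''/\varphi+k^2\varphi^{-4}$, $k\in\mathbb Z$.

\begin{example}[no curvature bound]\label{ex:fast}
Let $f=e^{t^2}$. The area is infinite and the curvature $-(2+4t^2)$ is unbounded below. Here $V_k=1+t^2+k^2e^{-2t^2}$. On the form ball, $\int|w'|^2\le1$ and $\int_{|t|>R}|w|^2\le R^{-2}$, so every $H_k$, including $H_0$, has compact resolvent by (S5) and (S3). Also $V_k\ge\min(R^2,k^2e^{-2R^2})$ for every $R$, so $\inf\sigma(H_k)\to\infty$. By (S4), $\sigma_{\mathrm{ess}}(M_f)=\emptyset$. Without the Ricci bound the Question has a negative answer for this simple reason, and Theorem~\ref{thm:upper} fails.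
\end{example}

\begin{example}[a periodic cylinder]\label{ex:periodic}
To make $\Delta t$ oscillate, let $f=p^2$ with $p>0$ smooth and $\pi$-periodic. The curvature is bounded, the area is infinite, and $H_0$ is the Hill operator with potential $p''/p$, which may have gaps. But the $H_k$ with $k\neq0$ are Hill operators too, and their spectra can cover these gaps. Suppose that $p$ is so close to $1$ in $C^2$ that $|V_0|\le\varepsilon$ and $|V_1-1|\le\varepsilon$ with $\varepsilon<\frac12$. By \eqref{eq:minmax}, a number $x\ge2$ outside $\sigma(H_0)\cup\sigma(H_1)$ is within $\varepsilon$ of some $j^2$ and of some $1+i^2$ with $i,j\ge1$. Then $|j^2-1-i^2|<1$, so $j^2=1+i^2$, which is impossible for $i\ge1$. Hence $[2,\infty)\subset\sigma(M_f)$, whatever the gaps of $H_0$.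
\end{example}

The modes $k\ne0$ must be removed from the essential spectrum. If $f\to0$, the term $k^2f^{-2}$ is a confining potential. The decay of $f$ has to be slow, both to keep the area infinite and to leave the potential of $H_0$ asymptotically periodic.

\begin{example}[a slowly shrinking cylinder]\label{ex:slow}
Let $f=p^2\omega$ with $p>0$ smooth and periodic and $\omega=(1+t^2)^{-1/2}$. The area $2\pi\int p^2\omega$ is infinite. With $\varphi=p\,\omega^{1/2}$ and $\omega'/\omega=-t/(1+t^2)$ we have $\varphi''/\varphi=p''/p+(p'/p)(\omega'/\omega)+(\omega'/2\omega)'+(\omega'/2\omega)^2$, that is,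
\[
V_k=\frac{p''}p-\frac{p'}p\,\frac{t}{1+t^2}+\frac{3t^2-2}{4(1+t^2)^2}+k^2\,\frac{1+t^2}{p^4}.
\]
For $k\ne0$ the potential grows like that of a harmonic oscillator, and $H_k$ has discrete spectrum. For $k=0$ it is $p''/p$ plus a term that tends to $0$, which does not change the essential spectrum. So $\sigma_{\mathrm{ess}}(M_f)$ is the spectrum of the Hill operator with potential $p''/p$, and its gaps can contain only isolated eigenvalues. The next proposition proves this in general.
\end{example}

\subsection{Reduction to a periodic operator}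
We compare the first-order expressions $\frac d{dt}-\gamma$ in \eqref{eq:form} rather than the potentials $\gamma'+\gamma^2$. This allows the periodic limit $h$ of $\gamma$ to be discontinuous, as it will be in Section~\ref{sec:corners}. For bounded, real, measurable $h$ put $A_h=\frac d{dt}-h:H^1(\mathbb R)\to L^2(\mathbb R)$. Since $\big|\|A_hw\|-\|w'\|\big|\le\|h\|_\infty\|w\|$, the norm $(\|A_hw\|^2+\|w\|^2)^{1/2}$ is equivalent to the $H^1$ norm. So $\|A_hw\|^2$ is a closed form on $H^1(\mathbb R)$, and we let $L_h\ge0$ be its operator.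

\begin{proposition}\label{prop:reduction}
Suppose that $\gamma$ is bounded and $f\to0$ at $\pm\infty$. Let $h$ be bounded, real, measurable and $T$-periodic, with
\[
\int_x^{x+1}|\gamma-h|^2\,dt\to0\qquad(|x|\to\infty).
\]
Then $\sigma_{\mathrm{ess}}(M_f)=\sigma(L_h)$.
\end{proposition}

\begin{proof}
\emph{Step 1: the modes $k\ne0$ do not contribute.} The function $f$ is bounded, and \eqref{eq:form} gives $H_k\ge|k|^2/\sup f^2\to\infty$. Let $k\ne0$ and let $w$ be in the form ball of $H_k$. Then $\|w'\|\le1+\|\gamma\|_\infty$ and $\int_{|t|>R}|w|^2\le\sup_{|t|>R}f^2$, which tends to $0$. By (S5) and (S3), $H_k$ has compact resolvent. Lemma~\ref{lem:sep} and (S4) give $\sigma_{\mathrm{ess}}(M_f)=\sigma_{\mathrm{ess}}(H_0)$. Since $C_c^\infty(\mathbb R)$ is dense in $H^1(\mathbb R)$ and $\gamma$ is bounded, the form of $H_0$ is $\|A_\gamma w\|^2$ on $H^1(\mathbb R)$; that is, $H_0=L_\gamma$.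

\emph{Step 2: multiplication by $B=\gamma-h$ is compact from $H^1(\mathbb R)$ to $L^2(\mathbb R)$.} On an interval $I$ of length $1$ we have $\sup_I|w|^2\le\int_I|w|^2+2\int_I|w||w'|\le2\|w\|_{H^1(I)}^2$, so $\|Bw\|_{L^2(I)}^2\le2\|B\|^2_{L^2(I)}\|w\|^2_{H^1(I)}$. For an integer $R$, summing over the unit intervals that tile $\{|t|>R\}$ shows that $B1_{|t|>R}$ has squared operator norm at most $2\sup_I\|B\|^2_{L^2(I)}$, which tends to $0$ as $R\to\infty$ by hypothesis. The operator $B1_{|t|\le R}$ is compact by (S5), because $B$ is bounded. So $B$ is a norm limit of compact operators.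

\emph{Step 3: $\sigma_{\mathrm{ess}}(L_\gamma)=\sigma_{\mathrm{ess}}(L_h)$.} Let $R_\gamma=(L_\gamma+1)^{-1}$ and $R_h=(L_h+1)^{-1}$; both are bounded from $L^2$ to $H^1$. For $x,y\in L^2$ put $w=R_hx$ and $v=R_\gamma y$. By (S3), $\langle w,y\rangle=\langle A_\gamma w,A_\gamma v\rangle+\langle w,v\rangle$ and $\langle x,v\rangle=\langle A_hw,A_hv\rangle+\langle w,v\rangle$. Using $A_\gamma=A_h-B$ twice,
\[
\langle(R_h-R_\gamma)x,y\rangle=\langle w,y\rangle-\langle x,v\rangle=\langle A_\gamma w,A_\gamma v\rangle-\langle A_hw,A_hv\rangle=-\langle A_\gamma w,Bv\rangle-\langle Bw,A_hv\rangle .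
\]
Thus $R_h-R_\gamma=-(BR_\gamma)^*A_\gamma R_h-(A_hR_\gamma)^*BR_h$. Here $BR_\gamma$ and $BR_h$ are compact on $L^2$ by Step 2, and $A_\gamma R_h$, $A_hR_\gamma$ are bounded. Now (S2) applies.

\emph{Step 4: $\sigma_{\mathrm{ess}}(L_h)=\sigma(L_h)$.} Translation by $T$ is unitary and preserves the form of $L_h$, so it commutes with the spectral projections of $L_h$. If such a projection had finite nonzero rank, its range would be invariant under the translation and would contain an eigenvector: $w(t+T)=zw(t)$ with $|z|=1$ and $w\neq0$. Then $\int|w|^2$ has the same positive value on every period interval, which contradicts $w\in L^2(\mathbb R)$. So every nonzero spectral projection has infinite rank, and (S1) concludes the proof.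
\end{proof}

\section{Bounded curvature: proof of Theorem~\ref{thm:main}}\label{sec:mathieu}

\begin{proof}[Proof of (a)]
Here $\varphi=p\,\omega^{1/2}$, so
\[
\gamma=\frac{p'}p+\frac{\omega'}{2\omega},\qquad\gamma'=\Big(\frac{p'}p\Big)'+\frac{\omega''}{2\omega}-\frac12\Big(\frac{\omega'}\omega\Big)^2 .
\]
Both functions are bounded, because $p$ is smooth, positive and periodic, while $\omega'/\omega$ and $\omega''/\omega$ are continuous with limit $0$ at $\pm\infty$. By \eqref{eq:curv} the sectional curvature is bounded. The volume is $(2\pi)^{n-1}\int p^2\omega\ge(2\pi)^{n-1}(\min p)^2\int\omega=\infty$. Also $f\to0$, and with $h=p'/p$ we have $\gamma-h=\omega'/2\omega\to0$. Proposition~\ref{prop:reduction} gives $\sigma_{\mathrm{ess}}(M)=\sigma(L_h)$. As in the proof of Lemma~\ref{lem:sep}, $\|A_hw\|^2=\int|w'|^2+(h'+h^2)|w|^2$ for $w\in C_c^\infty(\mathbb R)$, and then for $w\in H^1(\mathbb R)$ because $h$ and $h'$ are bounded. Since $h'+h^2=p''/p$, this is the form of the Hill operator with potential $p''/p$.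

For $\omega=(1+t^2)^{-\alpha/2}$ we have $\omega'/\omega=-\alpha t/(1+t^2)$. This function and its derivative tend to $0$, hence so does $\omega''/\omega=(\omega'/\omega)'+(\omega'/\omega)^2$, and $\int\omega=\infty$ when $\alpha\le1$.
\end{proof}

Each hypothesis on $\omega$ has one task: $\omega\to0$ removes the modes $k\ne0$ (compare Example~\ref{ex:periodic}), $\omega'/\omega\to0$ makes $H_0$ asymptotically periodic, the condition on $\omega''/\omega$ bounds the curvature, and $\int\omega=\infty$ is used only for the volume. The condition $\omega(0)=1$ is a normalization.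

The special form $p''/p$ of the potential is no restriction. If $q$ is smooth and periodic and $p$ is the ground state of $-\frac{d^2}{dt^2}+q$, then $p''/p=q-\lambda_0$. Thus every Hill spectrum, translated so that its infimum is $0$, occurs as $\sigma_{\mathrm{ess}}(M)$ in (a). It remains to exhibit a Hill operator with infinitely many nonempty gaps. This is not automatic, since a constant potential has none. We take the Mathieu potential $q=2\cos2t$, of period $\pi$. Its coefficients $\hat q_j$ vanish for $j\ge2$, so \eqref{eq:heuristic} says nothing about the higher gaps. On the other hand, multiplication by $2\cos 2t$ couples only neighboring Fourier modes, so the equation becomes a three-term recursion, which has a discrete Wronskian. This is the argument of Ince.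

\begin{lemma}\label{lem:ince}
For $q=2\cos2t$ and $T=\pi$, one has $\lambda_{2j-1}<\lambda_{2j}$ for all $j\ge1$.
\end{lemma}

\begin{proof}
Suppose that for some real $\lambda$ all solutions of $y''+(\lambda-2\cos2t)y=0$ are $\pi$-periodic, or all are $\pi$-antiperiodic. The potential is even, so by uniqueness the solution with $y(0)=1$, $y'(0)=0$ is even and the solution with $y(0)=0$, $y'(0)=1$ is odd. Both are smooth, $2\pi$-periodic and nonzero, so their Fourier coefficients decrease rapidly and the series may be differentiated term by term. We use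
\[
2\cos2t\cos\nu t=\cos(\nu+2)t+\cos(\nu-2)t,\qquad2\cos2t\sin\nu t=\sin(\nu+2)t+\sin(\nu-2)t .
\]

\emph{Periodic case.} Write the even solution as $\sum_{m\ge0}A_m\cos2mt$ and the odd one as $\sum_{m\ge1}B_m\sin2mt$. Comparing the coefficients of $1$, $\cos2t$ and $\sin2t$ gives
\[
\lambda A_0=A_1,\qquad(\lambda-4)A_1=2A_0+A_2,\qquad(\lambda-4)B_1=B_2,
\]
and for $m\ge2$ both sequences satisfy $(\lambda-4m^2)X_m=X_{m-1}+X_{m+1}$. Let $W_m=A_mB_{m+1}-A_{m+1}B_m$. For $m\ge2$, multiply the recursion for $A$ by $B_m$ and the one for $B$ by $A_m$. The left sides agree, so $(A_{m-1}+A_{m+1})B_m=(B_{m-1}+B_{m+1})A_m$, which is $W_{m-1}=W_m$. Since $W_m\to0$, we get $W_1=0$, that is, $A_1B_2=A_2B_1$. Then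
\[
(2A_0+A_2)B_1=(\lambda-4)A_1B_1=A_1B_2=A_2B_1,
\]
so $A_0B_1=0$. If $B_1=0$, then $B_2=0$ and the recursion makes all $B_m$ vanish. If $A_0=0$, then $A_1=0$, $A_2=0$, and all $A_m$ vanish. Either way one of the two solutions is zero, a contradiction.

\emph{Antiperiodic case.} Only odd frequencies occur: the solutions are $\sum_{m\ge0}A_m\cos(2m+1)t$ and $\sum_{m\ge0}B_m\sin(2m+1)t$. Since $\cos(-t)=\cos t$ and $\sin(-t)=-\sin t$, the coefficients of $\cos t$ and $\sin t$ give
\[
(\lambda-1)A_0=A_0+A_1,\qquad(\lambda-1)B_0=-B_0+B_1,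
\]
and for $m\ge1$ both sequences satisfy $(\lambda-(2m+1)^2)X_m=X_{m-1}+X_{m+1}$. The same multiplication gives $W_{m-1}=W_m$ for $m\ge1$, so $W_0=A_0B_1-A_1B_0=0$. From $(A_0+A_1)B_0=(\lambda-1)A_0B_0=(-B_0+B_1)A_0$ we get $2A_0B_0=W_0=0$. If $A_0=0$, then $A_1=0$ and all $A_m$ vanish; if $B_0=0$, then $B_1=0$ and all $B_m$ vanish. This is again a contradiction.
\end{proof}

\begin{proof}[Proof of (b)]
Let $p$ be the ground state of the Mathieu operator, so $p''/p=2\cos2t-\lambda_0$, and take $\omega$ as in (a), for instance $\omega=(1+t^2)^{-1/2}$. By (a), $\sigma_{\mathrm{ess}}(M)$ is the set \eqref{eq:floquet} translated by $-\lambda_0$. Choose $\kappa>0$ with $|\sec|\le\kappa^2$ and replace $g$ by $\kappa^2g$. Then $|\sec|\le1$, so $\operatorname{Ric}\ge-(n-1)$, the volume is infinite, and $\sigma_{\mathrm{ess}}(M)$ does not meet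
\[
J_j=\big(\kappa^{-2}(\lambda_{2j-1}-\lambda_0),\ \kappa^{-2}(\lambda_{2j}-\lambda_0)\big).
\]
These intervals are nonempty by Lemma~\ref{lem:ince} and tend to $+\infty$. A half-line $[c,\infty)$ contains $J_j$ for large $j$, and $J_j\not\subset\sigma(M)$ by \eqref{eq:interval}.
\end{proof}

\begin{remark}
Let $o$ be a point of the fiber $t=0$ and let $D$ be the diameter of that fiber. Then $\{|t|<R-D\}\subset B_R(o)\subset\{|t|<R\}$, so $\operatorname{vol}B_R(o)$ is comparable to $\int_0^R(1+t^2)^{-\alpha/2}dt$ when $\omega=(1+t^2)^{-\alpha/2}$. The volume grows like $\log R$ for $\alpha=1$ and like $R^{1-\alpha}$ for $0<\alpha<1$.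
\end{remark}

\section{Gaps that do not shrink: proof of Theorem~\ref{thm:fixed}}\label{sec:corners}

The Fourier coefficients of a smooth potential tend to $0$, so \eqref{eq:heuristic} suggests that gaps of fixed length call for a singular potential. For $T=1$ and the formal potential $a^2-\beta\sum_{j\in\mathbb Z}\delta_j$, all coefficients $\hat q_m$ with $m\neq0$ equal $-\beta$ and $\hat q_0=a^2-\beta$, and the predicted $m$-th gap is $(a^2+\pi^2m^2-2\beta,\ a^2+\pi^2m^2)$. The sign of the point masses matters. A negative mass in $h'+h^2$ is a downward jump of $h$, and by \eqref{eq:curv} a steep descent of $\gamma$ produces large \emph{positive} curvature $-f''/f$, which a lower Ricci bound permits. A smooth metric cannot have jumps, but Proposition~\ref{prop:reduction} asks only for local $L^2$ convergence at infinity. We therefore smooth the jumps on scales that tend to $0$.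

\subsection{The manifold}
Fix $a>0$. Let $h$ be $1$-periodic with $h(t)=a\tanh(a(t-\frac12))$ on $(0,1)$, and put $\beta=2a\tanh(a/2)$. Thus $h=p'/p$ for the $1$-periodic function with $p(t)=\cosh(a(t-\frac12))$ on $[0,1]$, which has concave corners at the integers. On $(j,j+1)$ we have $0<h'\le a^2$ and $h'+h^2=a^2$; at each integer $h$ jumps from $\beta/2$ to $-\beta/2$; and
\begin{equation}\label{eq:odd}
h(j+r)=-\operatorname{sgn}(r)\,a\tanh\big(\tfrac a2-a|r|\big),\qquad 0<|r|\le\tfrac12 .
\end{equation}
Let $\xi:[0,\infty)\to[0,1]$ be smooth and nondecreasing, equal to $0$ near $0$ and to $1$ on $[1,\infty)$. Let $\varepsilon_j=\frac1{4(1+|j|)}$, and define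
\[
\tilde h(j+r)=\xi(|r|/\varepsilon_j)\,h(j+r)\quad(|r|\le\tfrac12),\qquad\omega=(1+t^2)^{-1/2},\qquad\varphi(t)=\omega(t)^{1/2}\exp\int_0^t\tilde h .
\]
Let $f=\varphi^{2/(n-1)}$ and $M=M_f$, so that $\gamma=\tilde h+\omega'/2\omega$.

The function $\tilde h$ vanishes near the integers and equals $h$ near the half-integers, because $\varepsilon_j\le\frac14$. So it is smooth, and $|\tilde h|\le a$.

\emph{Curvature.} For $0<|r|\le\frac12$,
\[
\tilde h'(j+r)=\xi(|r|/\varepsilon_j)\,h'(j+r)+\varepsilon_j^{-1}\xi'(|r|/\varepsilon_j)\operatorname{sgn}(r)\,h(j+r)\le a^2,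
\]
since $\xi'\ge0$ and $\operatorname{sgn}(r)h(j+r)\le0$ by \eqref{eq:odd}. This is where the monotonicity of $\xi$ and the direction of the jump are used. As $\omega'/\omega$ and its derivative are bounded, $\gamma$ is bounded and $\gamma'$ is bounded above, so $\operatorname{Ric}\ge-(n-1)\kappa^2g$ for some $\kappa>0$. (The sectional curvature is unbounded above: by \eqref{eq:odd}, $\tilde h$ drops by at least $2a\tanh(a/4)$ across $[j-\varepsilon_j,j+\varepsilon_j]$, so $\inf\gamma'=-\infty$.)

\emph{Volume.} By \eqref{eq:odd}, $\tilde h$ is odd about $j$ on $[j-\frac12,j+\frac12]$, so its integral over this interval is $0$. If $j\ge1$ and $|t-j|\le\frac12$, then $\int_0^t\tilde h=\int_0^{1/2}\tilde h+\int_{j-1/2}^t\tilde h$, and the last integral equals $-\int_t^{j+1/2}\tilde h$, so it can be taken over an interval of length at most $\frac12$. Hence $|\int_0^t\tilde h|\le a$. The bound is immediate for $|t|\le\frac12$, and for $t<0$ it follows because $\tilde h$ is an odd function on $\mathbb R$. Therefore $e^{-2a}\omega\le\varphi^2\le e^{2a}\omega$, which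 gives $f\to0$ and $\operatorname{vol}(M)=\infty$.

\emph{Essential spectrum.} We have $\int_{j-1/2}^{j+1/2}|\tilde h-h|^2\le2a^2\varepsilon_j\to0$ and $\omega'/\omega\to0$. Proposition~\ref{prop:reduction} gives $\sigma_{\mathrm{ess}}(M)=\sigma(L_h)$.

\subsection{The discriminant of $L_h$}
The operator $L_h$ is not a Hill operator with smooth potential, so we prove the part of Floquet theory that we need. Let $h$ be any bounded, real, measurable, $1$-periodic function. The derivative of an element of $D(L_h)$ jumps where $h$ does, and the quantity that stays continuous is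
\[
w^{[1]}=A_hw=w'-hw .
\]
By (S3), $w\in D(L_h)$ with $L_hw=x$ means that $w\in H^1$ and $\langle w^{[1]},v'\rangle=\langle x+hw^{[1]},v\rangle$ for all $v\in H^1$. So $w\in D(L_h)$ if and only if $w,w^{[1]}\in H^1(\mathbb R)$, and then $L_hw=-(w^{[1]})'-hw^{[1]}$. For real $\lambda$ the differential equation $L_hy=\lambda y$ is the system
\begin{equation}\label{eq:system}
y'=hy+y^{[1]},\qquad(y^{[1]})'=-\lambda y-hy^{[1]},
\end{equation}
with bounded, real, $1$-periodic coefficients. It has a unique locally Lipschitz solution for each initial value. The \emph{monodromy matrix} maps $(y,y^{[1]})(0)$ to $(y,y^{[1]})(1)$; it has determinant $1$ because the coefficient matrix has trace $0$. Let $D(\lambda)$ be its trace. Its eigenvalues are the roots of $z^2-D(\lambda)z+1=0$, and by periodicity and uniqueness an eigenvector with eigenvalue $z$ is the initial value of a solution with $(y,y^{[1]})(t+1)=z\,(y,y^{[1]})(t)$.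

\begin{lemma}\label{lem:disc}
A real number $\lambda$ lies in $\sigma(L_h)$ if and only if $|D(\lambda)|\le2$.
\end{lemma}

\begin{proof}
Let $|D(\lambda)|>2$. The eigenvalues are real, $z$ and $1/z$ with $|z|=e^{-c}<1$. Let $y_+$ and $y_-$ be the corresponding real solutions. Then $|y_\pm(t)|+|y_\pm^{[1]}(t)|\le C e^{\mp ct}$ for all $t\in\mathbb R$. The determinant $W=y_+y_-^{[1]}-y_+^{[1]}y_-$ is constant by \eqref{eq:system} and nonzero because the two eigenvectors are independent. The kernel $G(t,t')=W^{-1}y_+(\max(t,t'))\,y_-(\min(t,t'))$ satisfies $|G(t,t')|\le C'e^{-c|t-t'|}$, so it defines a bounded operator $G$ on $L^2(\mathbb R)$ by Schur's test. Let $x\in L^2$ have compact support, and let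
\[
w(t)=(Gx)(t)=W^{-1}\Big(y_+(t)\int_{-\infty}^ty_-x+y_-(t)\int_t^\infty y_+x\Big).
\]
In $w'$ the terms from differentiating the integrals cancel, so $w^{[1]}$ is given by the same formula with $y_\pm(t)$ in front replaced by $y_\pm^{[1]}(t)$. Differentiating this formula and using \eqref{eq:system},
\[
(w^{[1]})'=-\lambda w-hw^{[1]}+W^{-1}\big(y_+^{[1]}y_--y_-^{[1]}y_+\big)x=-\lambda w-hw^{[1]}-x .
\]
To the right of the support of $x$ the pair $(w,w^{[1]})$ is a multiple of $(y_+,y_+^{[1]})$, and to the left a multiple of $(y_-,y_-^{[1]})$. So $w,w^{[1]}\in H^1(\mathbb R)$, $w\in D(L_h)$, and $(L_h-\lambda)Gx=x$. For general $x\in L^2$ take compactly supported $x_j\to x$; then $Gx_j\to Gx$ and $(L_h-\lambda)Gx_j\to x$, and since $L_h$ is closed, $(L_h-\lambda)Gx=x$. Thus the self-adjoint operator $L_h-\lambda$ is onto. Its kernel is the orthogonal complement of its range, so it is also injective, and $\lambda\notin\sigma(L_h)$.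

Let $|D(\lambda)|\le2$. The eigenvalues have modulus $1$, so there is a nonzero solution with $|y|$ and $|y^{[1]}|$ periodic, hence bounded. Moreover $y\not\equiv0$, for otherwise $y^{[1]}=y'-hy\equiv0$ too. Let $\chi\in C_c^\infty(\mathbb R)$ equal $1$ near $0$, and $\chi_R(t)=\chi(t/R)$, $R\ge1$. Then $(\chi_Ry)^{[1]}=\chi_Ry^{[1]}+\chi_R'y$ is Lipschitz with compact support, so $\chi_Ry\in D(L_h)$, and by \eqref{eq:system}
\[
(L_h-\lambda)(\chi_Ry)=-\chi_R'y^{[1]}-\chi_R''y-\chi_R'(y'+hy)=-2\chi_R'\,(y^{[1]}+hy)-\chi_R''\,y .
\]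
The norm of the right side is $O(R^{-1/2})$, since $\|\chi_R'\|=R^{-1/2}\|\chi'\|$ and $\|\chi_R''\|=R^{-3/2}\|\chi''\|$. On the other hand $\|\chi_Ry\|^2\ge c'R$ for large $R$, because $\chi_R=1$ on a number of periods proportional to $R$. By (S1), $\lambda\in\sigma(L_h)$.
\end{proof}

\subsection{The gaps}
Return to $h=a\tanh(a(t-\frac12))$. On $(j,j+1)$, where $h$ is smooth, \eqref{eq:system} reads $-y''+(h'+h^2)y=\lambda y$, that is, $-y''+a^2y=\lambda y$. At an integer $j$ both $y$ and $y'-hy$ are continuous, so $y'(j+)-y'(j-)=-\beta y(j)$. Let $\lambda=a^2+s^2$ with $s>0$, so that $y''=-s^2y$ between integers. The map from $(y,y')(0-)$ to $(y,y')(1-)$ is the jump followed by free propagation over length $1$: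
\[
\begin{pmatrix}\cos s&s^{-1}\sin s\\-s\sin s&\cos s\end{pmatrix}\begin{pmatrix}1&0\\-\beta&1\end{pmatrix}.
\]
It is conjugate to the monodromy matrix, because $(y,y')$ and $(y,y^{[1]})$ are related by the same linear map at $0-$ and at $1-$. The diagonal entries of the product are $\cos s-\beta s^{-1}\sin s$ and $\cos s$, so
\[
D=2\cos s-\frac\beta s\sin s .
\]
Every $s>\pi$ can be written uniquely as $s=\pi m-\theta$ with $m\ge2$ and $0\le\theta<\pi$. Then $\cos s=(-1)^m\cos\theta$ and $\sin s=-(-1)^m\sin\theta$, so
\[
(-1)^mD=2\cos\theta+\frac\beta s\sin\theta>-2 .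
\]
Hence $|D|>2$ if and only if $\frac\beta s\sin\theta>2(1-\cos\theta)$. By the half-angle formulas this holds if and only if $\theta>0$ and
\[
\Theta_m(\theta):=(\pi m-\theta)\tan\frac\theta2<\frac\beta2 .
\]
On $(0,\pi)$ we have $\Theta_m'(\theta)=\big(\pi m-\theta-\sin\theta\big)/\big(2\cos^2\frac\theta2\big)>0$, since $\pi m-\theta>\pi$, and $\Theta_m$ increases from $0$ to $\infty$. Let $\theta_m\in(0,\pi)$ be the solution of $\Theta_m(\theta_m)=\beta/2$. By Lemma~\ref{lem:disc}, the numbers $\lambda>a^2+\pi^2$ outside $\sigma(L_h)$ are exactly the points of the intervals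
\[
I_m=\big(a^2+(\pi m-\theta_m)^2,\ a^2+\pi^2m^2\big),\qquad m\ge2 .
\]
The endpoints correspond to $\theta=\theta_m$ and $\theta=0$ and lie in $\sigma(L_h)$, so each $I_m$ is a gap of $\sigma_{\mathrm{ess}}(M)$. From $\tan(\theta_m/2)=\beta/(2(\pi m-\theta_m))$ we get
\[
\frac\beta{2\pi m}<\tan\frac{\theta_m}2<\frac\beta{2\pi(m-1)},
\]
so $\theta_m\to0$ and $m\theta_m\to\beta/\pi$. The length of $I_m$ is $\theta_m(2\pi m-\theta_m)\to2\beta$, in agreement with the prediction. Replacing $g$ by $\kappa^2g$ gives a complete manifold with $\operatorname{Ric}\ge-(n-1)$, infinite volume, and gaps $\kappa^{-2}I_m$ tending to $+\infty$ whose lengths converge to $2\beta/\kappa^2>0$. This proves Theorem~\ref{thm:fixed}. \qed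

\section{An upper bound for the gaps: proof of Theorem~\ref{thm:upper}}\label{sec:upper}

Let $M$ be complete, noncompact and connected with $\operatorname{Ric}\ge-(n-1)$. Let $H=-\Delta$, $\lambda\ge1$ and $s=\sqrt\lambda$. The constants $C_0,C_1,C_2$ and $K$ depend only on $n$.

We test $H-\lambda$ on a radial wave $u=\psi(\rho)e^{is\rho}$ in an annulus of bounded size. If $\Delta\rho$ were a bounded function, we would get $\|(H-\lambda)u\|\le Cs\|u\|$ and hence spectrum within $C\lambda^{1/2}$ of $\lambda$. But $\rho$ is not smooth on the cut locus, and there $\Delta\rho$ can have a negative singular part; on the circle $\mathbb R/2\pi\mathbb Z$, for instance, $\rho''=2\delta_0-2\delta_\pi$. So $u$ need not lie in $D(H)$. The Ricci bound controls $\Delta\rho$ only from above, and a one-sided bound yields a bound on the total mass. Thus $(H-\lambda)u$ is a measure of controlled total variation, and it has to be paired with a \emph{bounded continuous} function instead of an $L^2$ function.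

We use four textbook facts. Let $z\in M$ and $\rho=d(z,\cdot)$; this function is $1$-Lipschitz and $|\nabla\rho|=1$ almost everywhere.
\begin{itemize}
\item[(G1)] (Bishop--Gromov.) For $y\in M$ and $0<r\le R$, the ratio $\operatorname{vol}B_R(y)/\operatorname{vol}B_r(y)$ is at most the corresponding ratio in hyperbolic $n$-space.
\item[(G2)] (Laplacian comparison.) $\Delta\rho\le(n-1)\coth\rho$ as distributions on $M\setminus\{z\}$; that is, $-\int\langle\nabla\rho,\nabla\eta\rangle\le(n-1)\int\eta\coth\rho$ for $0\le\eta\in C_c^\infty(M\setminus\{z\})$.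
\item[(G3)] The semigroup $e^{-tH}$ preserves positivity and contracts the $L^\infty$ norm, so $|e^{-tH}u|\le e^{-tH}|u|\le\|u\|_\infty$ for $u\in L^2\cap L^\infty$.
\item[(G4)] (Interior elliptic regularity.) If $v$ and the distribution $\Delta v$ are locally bounded functions, then $v\in W^{2,r}_{\mathrm{loc}}$ for all $r<\infty$, so $v\in C^1$.
\end{itemize}
By (S3) the form of $H$ is $Q(u,w)=\int\langle\nabla u,\nabla\bar w\rangle$, with $\langle\cdot,\cdot\rangle$ extended bilinearly to complex vector fields, on the closure of $C_c^\infty(M)$ in the $H^1$ norm. We also use mollification in charts with a partition of unity: a Lipschitz function $\eta$ with compact support in an open set $U$ is the limit of $\eta_j\in C_c^\infty(U)$ with supports in a fixed compact set, $\eta_j\to\eta$ uniformly and $\nabla\eta_j\to\nabla\eta$ in $L^2$. In particular $\eta\in D(Q)$.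

\subsection{Radial waves}
Fix $\psi\in C_c^\infty(\mathbb R)$ with $0\le\psi\le1$, $\operatorname{supp}\psi\subset[\frac54,\frac{15}4]$ and $\psi=1$ on $[\frac32,\frac72]$. Let $F(r)=\psi(r)e^{isr}$ and $u=u_z=F(\rho)$. This is a Lipschitz function with $|u|\le1$ and compact support in $A=\{\frac54\le\rho\le\frac{15}4\}$.

\begin{lemma}\label{lem:measure}
There is $C_1=C_1(n)>0$ such that $u\neq0$ and, for every bounded, locally Lipschitz $w:M\to\mathbb C$,
\[
\Big|\int\langle\nabla u,\nabla\bar w\rangle-\lambda\int u\bar w\,\Big|\le C_1\sqrt\lambda\;\|u\|^2\sup|w| .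
\]
\end{lemma}

\begin{proof}
\emph{The norm of $u$.} Since $M$ is complete and noncompact it is unbounded, and since it is connected there is $y$ with $d(z,y)=\frac52$. Then $B_1(y)\subset\{\frac32<\rho<\frac72\}$, where $|u|=1$, and $B_5(z)\subset B_8(y)$. By (G1),
\begin{equation}\label{eq:norm}
\|u\|^2\ge\operatorname{vol}B_1(y)\ge C_0^{-1}\operatorname{vol}B_8(y)\ge C_0^{-1}\operatorname{vol}B_5(z).
\end{equation}

\emph{The mass of $\Delta\rho$.} Let $K=(n-1)\coth1$. By (G2) the distribution $K-\Delta\rho$ is positive on $U=\{\rho>1\}$, so it is a positive Radon measure $\mu$: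
\begin{equation}\label{eq:mu}
\int\eta\,d\mu=K\int\eta+\int\langle\nabla\rho,\nabla\eta\rangle
\end{equation}
for $\eta\in C_c^\infty(U)$. By mollification, \eqref{eq:mu} holds for all Lipschitz $\eta$ with compact support in $U$. Take $\zeta\in C_c^\infty((1,4))$ with $0\le\zeta\le1$, $\zeta=1$ on $[\frac54,\frac{15}4]$ and $|\zeta'|\le8$. With $\eta=\zeta(\rho)$ and $|\nabla\rho|=1$,
\begin{equation}\label{eq:mass}
\mu(A)\le\int\zeta(\rho)\,d\mu=K\int\zeta(\rho)+\int\zeta'(\rho)\le(K+8)\operatorname{vol}B_5(z).
\end{equation}

\emph{The chain rule.} Almost everywhere, $\nabla u=F'(\rho)\nabla\rho$ and $\nabla(F'(\rho)\bar w)=F'(\rho)\nabla\bar w+F''(\rho)\bar w\nabla\rho$, so $\langle\nabla u,\nabla\bar w\rangle=\langle\nabla\rho,\nabla(F'(\rho)\bar w)\rangle-F''(\rho)\bar w$. The function $F'(\rho)\bar w$ is Lipschitz with support in $A\subset U$, so \eqref{eq:mu} gives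
\[
\int\langle\nabla u,\nabla\bar w\rangle-\lambda\int u\bar w=\int F'(\rho)\bar w\,d\mu-K\int F'(\rho)\bar w-\int(F''+\lambda F)(\rho)\,\bar w .
\]
The terms of order $s^2$ cancel: $F''+\lambda F=(\psi''+2is\psi')e^{isr}$, and $F'=(\psi'+is\psi)e^{isr}$. As $s\ge1$, both are bounded by $C_2s$, and both vanish outside $[\frac54,\frac{15}4]$. By \eqref{eq:mass} the right side is at most $C_2s\,(2K+9)\operatorname{vol}B_5(z)\sup|w|$ in modulus, and \eqref{eq:norm} gives the claim with $C_1=C_0C_2(2K+9)$.
\end{proof}

\subsection{Concentration of the spectral measure}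
Let $m_u$ be the spectral measure of $u$, the positive measure on $[0,\infty)$ with $m_u(J)=\|E_H(J)u\|^2$. For a bounded real function $b$ and $w=b(H)u$, the expression in Lemma~\ref{lem:measure} is $Q(u,w)-\lambda\langle u,w\rangle=\int(x-\lambda)b(x)\,dm_u(x)$. We want $b$ to have the sign of $x-\lambda$, so that the integrand is nonnegative and vanishes only at $\lambda$, and we want $b(H)$ to be bounded on $L^\infty$ uniformly in $\lambda$. The resolvent provides such a function:
\[
b(x)=\frac{x-\lambda}{x+\lambda}=1-\frac{2\lambda}{x+\lambda}.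
\]

\begin{lemma}\label{lem:spectral}
With $\Phi(x)=\dfrac{(x-\lambda)^2}{x+\lambda}$, one has $\displaystyle\int\Phi\,dm_u\le3C_1\sqrt\lambda\,\|u\|^2$.
\end{lemma}

\begin{proof}
Let $v=(H+\lambda)^{-1}u=\int_0^\infty e^{-\lambda t}e^{-tH}u\,dt$ and $w=b(H)u=u-2\lambda v$. By (G3), $|v|\le1/\lambda$ almost everywhere. Since $\Delta v=\lambda v-u$ is bounded, $v\in C^1$ by (G4). So $w$ is locally Lipschitz and $|w|\le3$ everywhere. Both $u$ and $v\in D(H)$ lie in $D(Q)$, hence so does $w$. Now $\int\Phi\,dm_u=Q(u,w)-\lambda\langle u,w\rangle$, and Lemma~\ref{lem:measure} applies.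
\end{proof}

The exponent $3/4$ is now visible. At distance $\delta\le\lambda$ from $\lambda$ the function $\Phi$ has size $\delta^2/\lambda$, and this exceeds $\sqrt\lambda$ when $\delta$ exceeds $\lambda^{3/4}$.

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Let $C=\max(4\sqrt{C_1},10C_1)$, $\delta=C\lambda^{3/4}$ and $J=[\lambda-\delta,\lambda+\delta]$.

First, $\Phi(x)\ge\delta^2/(2\lambda+\delta)$ for $x\ge0$, $x\notin J$. Indeed $\Phi'(x)=(x-\lambda)(x+3\lambda)/(x+\lambda)^2$, so $\Phi$ decreases on $[0,\lambda]$ and increases on $[\lambda,\infty)$. For $x>\lambda+\delta$ we get $\Phi(x)\ge\Phi(\lambda+\delta)=\delta^2/(2\lambda+\delta)$. Points $0\le x<\lambda-\delta$ exist only if $\delta<\lambda$, and then $\Phi(x)\ge\Phi(\lambda-\delta)=\delta^2/(2\lambda-\delta)$, which is larger.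

Second, $\delta^2/(2\lambda+\delta)>3C_1\sqrt\lambda$. If $\delta\le\lambda$, the left side is at least $\delta^2/3\lambda=\frac{C^2}3\sqrt\lambda\ge\frac{16}3C_1\sqrt\lambda$. If $\delta>\lambda$, it is at least $\delta/3=\frac C3\lambda^{3/4}\ge\frac{10}3C_1\sqrt\lambda$, because $\lambda\ge1$.

A single test function detects only $\sigma(M)$. To reach the essential spectrum we use infinitely many. Since $M$ is unbounded, we can choose inductively $z_1,z_2,\dots$ with pairwise distances greater than $10$. The functions $\hat u_i=u_{z_i}/\|u_{z_i}\|$ are supported in the disjoint balls $B_4(z_i)$, so they are orthonormal. Suppose that $J\cap\sigma_{\mathrm{ess}}(M)=\emptyset$. By (S1) the projection $P=E_H(J)$ has finite rank, so $\|P\hat u_i\|\to0$ by Bessel's inequality. The spectral measure of $\hat u_i$ gives mass $1-\|P\hat u_i\|^2$ to $[0,\infty)\setminus J$. Since $C_1$ does not depend on the center, Lemma~\ref{lem:spectral} and the lower bound for $\Phi$ give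
\[
\frac{\delta^2}{2\lambda+\delta}\big(1-\|P\hat u_i\|^2\big)\le3C_1\sqrt\lambda\qquad\text{for all }i .
\]
Letting $i\to\infty$ yields $\delta^2/(2\lambda+\delta)\le3C_1\sqrt\lambda$, which contradicts the second step.
\end{proof}

\begin{thebibliography}{9}

\bibitem{MW}
Magnus and Winkler, \emph{Hill's Equation}.

\bibitem{MRSV}
Luciano Mari, Marcos Ranieri, Elaine Sampaio, Feliciano Vit\'orio,
\emph{Spectral rigidity of manifolds with Ricci bounded below and maximal bottom spectrum},
arXiv:2506.19020 (2025).

\bibitem{RS}
Reed and Simon, vol.~IV, \S XIII.16.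

\end{thebibliography}
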